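\title{A compact tree of height $\omega_1\cdot\omega_0$ whose space of continuous functions is not Plichko}

\begin{abstract}
A Banach space is Plichko if its norm can be recovered, up to a constant, from the functionals that are countably supported on some linearly dense set. For a tree $T$ that is compact in the coarse wedge topology, $C(T)$ is Plichko whenever the height of $T$ is less than $\omega_1\cdot\omega_0$. We construct a rooted compact tree of height exactly $\omega_1\cdot\omega_0$ for which $C(T)$ is not Plichko. The proof is quantitative. For every ordinal $\eta$ we determine the best norming constant valid for all compact trees of height $\eta$: it is $1$ for $\eta\le\omega_1+1$, it is $2n+1$ for $\omega_1 n+2\le\eta\le\omega_1(n+1)+1$, and it is infinite for $\eta\ge\omega_1\cdot\omega_0$.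
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection*{Plichko spaces}
Let $X$ be a real Banach space and let $M\subset X$ be \emph{linearly dense}, that is, $\overline{\operatorname{span}}\,M=X$. A functional $\mu\in X^*$ is determined by its values $\mu(m)$, $m\in M$, so $M$ serves as a system of coordinates on $X^*$. The functionals with countably many nonzero coordinates form a linear subspace
\[
S(M)=\bigl\{\mu\in X^*:\ \{m\in M:\mu(m)\ne0\}\text{ is countable}\bigr\}.
\]
A \emph{$\Sigma$-subspace} of $X^*$ is a subspace of the form $S(M)$ with $M$ linearly dense. For a subspace $S\subset X^*$ and $x\in X$ put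
\[
|x|_S=\sup\{|\mu(x)|:\mu\in S,\ \|\mu\|\le1\}\le\|x\|.
\]
The subspace $S$ is \emph{norming} if $|\cdot|_S$ is a norm equivalent to $\|\cdot\|$, and $X$ is \emph{Plichko} if $X^*$ contains a norming $\Sigma$-subspace. Separable spaces are Plichko: for countable $M$ we have $S(M)=X^*$. So is $c_0(\Gamma)$ for every set $\Gamma$: if $M$ is the set of unit vectors, then $S(M)=\ell_1(\Gamma)$ is again the whole dual. In general $S(M)$ is a proper subspace, and the definition asks that it still see the norm.

The word ``equivalent'' hides a constant, and the constant is the subject of this paper. Call $S$ \emph{$\lambda$-norming} if $\|x\|\le\lambda|x|_S$ for all $x\in X$. Since $|x|_S\le\|x\|$, the subspace $S$ is norming if and only if it is $\lambda$-norming for some $\lambda<\infty$. For $X\ne\{0\}$ let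
\[
p(X)=\inf\{\lambda:\ X^*\text{ contains a $\lambda$-norming $\Sigma$-subspace}\}\in[1,\infty],
\]
with $\inf\emptyset=\infty$. Thus $X$ is Plichko if and only if $p(X)<\infty$.

\subsection*{Compact trees}
A \emph{tree} is a partially ordered set $(T,\le)$ in which $\{s\in T:s<t\}$ is well ordered for every $t\in T$. The order type of this set is the \emph{height} $\operatorname{ht}(t)$ of $t$, and the height of the tree is $\operatorname{ht}(T)=\sup\{\operatorname{ht}(t)+1:t\in T\}$. The tree is \emph{rooted} if it has a least element. The \emph{cone} above $t$ is $V_t=\{s\in T:s\ge t\}$, and $T_s$ denotes the set of nodes whose height is $0$ or a successor ordinal. The \emph{coarse wedge topology} (also called the path topology) on $T$ has as a subbase the sets $V_z$ and $T\setminus V_z$ with $z\in T_s$. A \emph{compact tree} is a nonempty tree with finitely many minimal elements that is compact Hausdorff in this topology, and $C(T)$ is the Banach space of continuous real functions on $T$ with the supremum norm.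

Only the cones over nodes of $T_s$ are declared open, and as a result a node of limit height is a limit of its predecessors (Lemma~\ref{lem:below}). For example, an ordinal interval $[0,\beta]$ is a tree of height $\beta+1$, and its coarse wedge topology is the order topology: the subbasic sets are the whole interval, the empty set, and the sets $(\alpha,\beta]$ and $[0,\alpha]$ with $\alpha<\beta$.

\subsection*{The problem}
We write $\omega_1n$ for the ordinal $\omega_1\cdot n=\omega_1+\dots+\omega_1$, and $\omega_1\cdot\omega_0=\sup_{n<\omega}\omega_1n$. It is proved in \cite{Somaglia} that $C(T)$ is Plichko for every compact tree $T$ with $\operatorname{ht}(T)<\omega_1\cdot\omega_0$, and the following question is posed there.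

\begin{quote}
\emph{Let $T$ be a compact tree of height $\omega_1\cdot\omega_0$. Is $C(T)$ necessarily Plichko?}
\end{quote}

One may well guess that the answer is yes. In a tree of height $\omega_1\cdot\omega_0$ each single node has height less than $\omega_1n$ for some $n$, so no node lies outside the range of heights covered by the theorem just quoted, and the simplest trees of this height do have Plichko function spaces (Proposition~\ref{prop:narrow}). But a norming subspace must work with one constant at all these heights at once, and the constant that wide trees require grows with $n$. The answer is no.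

By a \emph{sequence} we mean a function $x$ whose domain $\operatorname{dom}x$ is an ordinal; $\langle a\rangle$ is the sequence with domain $1$ and value $a$.

\begin{theorem}\label{thm:main}
Let $\mathbb T$ consist of $\emptyset$ and of all sequences $x$ with $\operatorname{dom}x\ge1$ such that $x(0)=n\in\{1,2,\dots\}$, $x(\xi)\in\omega_1$ for $0<\xi<\operatorname{dom}x$, and $\operatorname{dom}x\le\omega_1n+1$, ordered by extension. Then $\mathbb T$ is a rooted compact tree, $\operatorname{ht}(\mathbb T)=\omega_1\cdot\omega_0$, and $C(\mathbb T)$ is not Plichko.
\end{theorem}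

The first entry of a node of $\mathbb T$ announces how high the tree grows above it; above $\langle n\rangle$ the tree branches $\omega_1$ times at every node up to height $\omega_1n$. This part of the tree alone forces $p(C(\mathbb T))\ge2n+1$. The value $2n+1$ is exact.

\begin{theorem}\label{thm:sharp}
For an ordinal $\eta\ge1$ let
\[
P(\eta)=\sup\{p(C(T)):\ T\text{ a compact tree with }\operatorname{ht}(T)=\eta\}.
\]
Then
\[
P(\eta)=
\begin{cases}
1 & \text{if }\eta\le\omega_1+1,\\
2n+1 & \text{if }\omega_1n+2\le\eta\le\omega_1(n+1)+1,\ 1\le n<\omega,\\
\infty & \text{if }\eta\ge\omega_1\cdot\omega_0.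
\end{cases}
\]
For every $\eta$ the supremum is attained by a tree $T$, and if $P(\eta)<\infty$, then $C(T)^*$ contains a $P(\eta)$-norming $\Sigma$-subspace. In particular, $C(T)$ is Plichko for every compact tree $T$ of height $\eta$ if and only if $\eta<\omega_1\cdot\omega_0$.
\end{theorem}

At the critical height both behaviors occur.

\begin{proposition}\label{prop:narrow}
There is a compact tree $T$ of height $\omega_1\cdot\omega_0$ such that $C(T)$ is Plichko.
\end{proposition}

Section~\ref{sec:tools} collects the facts on trees and measures that we need. Section~\ref{sec:example} shows on the interval $[0,\omega_1+1]$ where the constant $3$ comes from. The upper and lower bounds $2n+1$ are proved in Sections~\ref{sec:upper} and~\ref{sec:lower}, the two theorems in Section~\ref{sec:proofs}, and Proposition~\ref{prop:narrow} in Section~\ref{sec:narrow}.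

\section{Trees, ordinals and measures}\label{sec:tools}

\subsection*{Ordinals}
``Limit ordinal'' means nonzero limit ordinal. We use three elementary facts.
\begin{itemize}
\item[(O1)] $1+\omega_1=\omega_1$. Hence $\alpha+1+\omega_1=\alpha+\omega_1$ for every $\alpha$, and $1+\omega_1n=\omega_1n$ for $n\ge1$.
\item[(O2)] If $\beta<\omega_1(j+1)$, then only countably many ordinals $\xi$ satisfy $\omega_1j\le\xi\le\beta$.
\item[(O3)] For $k\ge1$ the ordinal $\omega_1k$ has cofinality $\omega_1$; in particular, every countable set of ordinals below $\omega_1k$ has an upper bound below $\omega_1k$.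
\end{itemize}

\subsection*{Cones}
Two nodes with a common upper bound are comparable, because the predecessors of a node form a chain. Hence two cones are either disjoint or nested. Let $\operatorname{ims}(x)$ be the set of immediate successors of $x$, that is, of the nodes $z>x$ with $\operatorname{ht}(z)=\operatorname{ht}(x)+1$. Then $\operatorname{ims}(x)\subset T_s$, and the cones $V_z$, $z\in\operatorname{ims}(x)$, are pairwise disjoint, since distinct nodes of the same height are incomparable. For $z\in T_s$ the cone $V_z$ is clopen, so its indicator function $1_{V_z}$ lies in $C(T)$.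

To produce compact trees we use an order-theoretic criterion. A tree is \emph{chain complete} if every nonempty chain has a least upper bound.

\begin{lemma}\label{lem:compact}
A nonempty chain complete tree with finitely many minimal elements is a compact tree.
\end{lemma}

\begin{proof}
Define $\Phi:T\to\{0,1\}^{T_s}$ by $\Phi(x)(z)=1$ if and only if $z\le x$. The subbasic sets $V_z$ and $T\setminus V_z$ are the preimages of the subbasic sets of the product, so the coarse wedge topology is the initial topology of $\Phi$. It suffices to show that $\Phi$ is injective and has closed range; then $T$ is homeomorphic to a closed subset of a compact Hausdorff space.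

\emph{Injectivity.} Let $\Phi(x)=\Phi(y)$, so that $x$ and $y$ lie above the same nodes of $T_s$. If $x,y\in T_s$, then $x\le y$ and $y\le x$. If $x\in T_s$ and $y$ has limit height, then $x<y$, and the predecessor of $y$ of height $\operatorname{ht}(x)+1$ is a node of $T_s$ that lies below $y$ but not below $x$, a contradiction. Let both $x$ and $y$ have limit height. Every $v<x$ satisfies $v\le z<x$ for some $z\in T_s$; then $z\le y$, and $z\ne y$ because $y\notin T_s$, so $v<y$. By symmetry $x$ and $y$ have the same set $C$ of strict predecessors. Let $u=\sup C$. Then $u\le x$ and $u\le y$, and $u\notin C$ because $C$ has no largest element. Hence $x=u=y$.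

\emph{Closed range.} Let $\varphi\in\overline{\Phi(T)}$ and $C=\{z\in T_s:\varphi(z)=1\}$. On any finite subset of $T_s$ the function $\varphi$ agrees with some $\Phi(v)$. Applied to two nodes of $C$, this shows that they lie below a common $v$, so $C$ is a chain. Applied to $z'\le z$ with $z\in C$, $z'\in T_s$, it shows that $z'\in C$. Applied to the finite set of minimal elements, one of which lies below $v$, it shows that $C\ne\emptyset$. Let $x=\sup C$; we claim that $\Phi(x)=\varphi$. Every $z\in C$ satisfies $z\le x$. Conversely, let $z\in T_s$, $z\le x$, and suppose that $z\notin C$. Each $c\in C$ is comparable with $z$, both being below $x$, and $c\ge z$ would give $z\in C$; so $c<z$ for all $c\in C$. As $C\ne\emptyset$, the node $z$ is not minimal, so it has an immediate predecessor $z^-$, and $z^-$ is an upper bound of $C$. Then $x\le z^-<z\le x$, a contradiction.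
\end{proof}

The next lemma describes how a node of limit height is approached from below. Part (ii) is the reason why the heights $\omega_1k$ play a special role.

\begin{lemma}\label{lem:below}
Let $T$ be a compact tree and let $t\in T$ have limit height.
\begin{itemize}
\item[(i)] Every neighborhood $U$ of $t$ contains a set $\{y:y_0\le y<t\}$ with $y_0<t$.
\item[(ii)] If $\operatorname{ht}(t)$ has cofinality $\omega_1$ and $f\in C(T)$, then there is $y^*<t$ such that $f(y)=f(t)$ whenever $y^*\le y<t$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The predecessors of $t$ form a chain, so it suffices to treat subbasic $U$ and then to take the largest of finitely many nodes $y_0$. If $U=V_z$ with $z\in T_s$, then $z<t$, since $t\notin T_s$, and $y_0=z$ works. If $U=T\setminus V_z$, then $z\not\le t$, so $z\not\le y$ for every $y<t$, and any $y_0<t$ works.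

(ii) By (i), for each $k\ge1$ there is $y_k<t$ with $|f(y)-f(t)|<1/k$ for $y_k\le y<t$. The predecessors of $t$ have order type of cofinality $\omega_1$, so some $y^*<t$ lies above all $y_k$.
\end{proof}

\begin{lemma}\label{lem:dense}
For a compact tree $T$ the set $M_0=\{1_{V_z}:z\in T_s\}$ is linearly dense in $C(T)$.
\end{lemma}

\begin{proof}
By the Stone--Weierstrass theorem it suffices to show that $\operatorname{span}M_0$ is a subalgebra that contains $1$ and separates points. A product of two elements of $M_0$ lies in $M_0\cup\{0\}$, because cones are disjoint or nested. The constant $1$ is the finite sum of the functions $1_{V_r}$ over the minimal elements $r$. If $x\ne y$, some open set contains $x$ and not $y$, hence so does some subbasic set $V_z$ or $T\setminus V_z$, and $1_{V_z}$ separates $x$ and $y$.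
\end{proof}

We call
\[
S_0=S(M_0)=\{\mu\in C(T)^*:\mu(1_{V_z})\ne0\text{ for only countably many }z\in T_s\}
\]
the \emph{canonical} $\Sigma$-subspace of $C(T)^*$.

\subsection*{Measures}
By the Riesz representation theorem, for a compact Hausdorff space $K$ the dual $C(K)^*$ is the space of regular signed Borel measures $\mu$ on $K$, with $\mu(f)=\int f\,d\mu$ and $\|\mu\|=|\mu|(K)$, where $|\mu|$ is the total variation. We use that $\mu(1_A)=\mu(A)$ for clopen $A$, that
\begin{equation}\label{eq:variation}
\|\mu\|\ge\sum_{i=1}^m|\mu(A_i)|\qquad\text{for pairwise disjoint Borel sets }A_1,\dots,A_m,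
\end{equation}
and that, by regularity, for every Borel set $A$ and $\varepsilon>0$ there is an open set $U\supset A$ with $|\mu|(U\setminus A)<\varepsilon$. The point mass at $x$ is $\delta_x$. Countable additivity says nothing about an intersection of $\omega_1$ sets; for compact sets, regularity takes its place.

\begin{lemma}\label{lem:regular}
Let $(K_\alpha)_{\alpha<\omega_1}$ be a decreasing family of closed subsets of a compact Hausdorff space $K$ and let $\mu\in C(K)^*$ satisfy $\mu(K_\alpha)=0$ for all but countably many $\alpha$. Then $\mu\bigl(\bigcap_{\alpha<\omega_1}K_\alpha\bigr)=0$.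
\end{lemma}

\begin{proof}
Let $L=\bigcap_\alpha K_\alpha$ and $\varepsilon>0$, and choose an open $U\supset L$ with $|\mu|(U\setminus L)<\varepsilon$. The compact sets $K_\alpha\setminus U$ decrease and have empty intersection, so $K_\beta\subset U$ for some $\beta<\omega_1$. Choose $\alpha\ge\beta$ with $\mu(K_\alpha)=0$. Then $|\mu(L)|=|\mu(K_\alpha\setminus L)|\le|\mu|(U\setminus L)<\varepsilon$.
\end{proof}

\section{One point above $\omega_1$}\label{sec:example}

Consider first $T=[0,\omega_1]$, of height $\omega_1+1$. A point $y<\omega_1$ lies in countably many cones, so $\delta_y\in S_0$. The point $\omega_1$ lies in all cones, so $\delta_{\omega_1}\notin S_0$; but it is not needed, since the points $y<\omega_1$ are dense. Thus $S_0$ is $1$-norming.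

Now add one point: let $T=[0,\omega_1+1]$, of height $\omega_1+2$, and write $t=\omega_1$, $s=\omega_1+1$. The point $s$ is isolated and lies in all the cones $V_z$, $z\in T_s$, so $\delta_s\notin S_0$ and no approximation from below is available.

\emph{The subspace $S_0$ is $3$-norming.} The measure $\delta_s-\delta_t$ vanishes on every cone $V_z$, $z\in T_s$, except $V_s=\{s\}$, so it belongs to $S_0$. Given $f\in C(T)$, Lemma~\ref{lem:below}(ii) gives $y<t$ with $f(y)=f(t)$. Then
\[
\mu=\delta_y+(\delta_s-\delta_t)\in S_0,\qquad \mu(f)=f(s),\qquad\|\mu\|=3,
\]
so $|f(s)|\le3|f|_{S_0}$. At all other points the value of $f$ is a value at some $y<t$, which is at most $|f|_{S_0}$ in modulus.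

\emph{The constant $3$ cannot be improved for $S_0$.} Let $\mu\in S_0$. The cones $V_{\alpha+1}$, $\alpha<\omega_1$, decrease to $V_t=\{t,s\}$, and $\mu$ vanishes on all but countably many of them. By Lemma~\ref{lem:regular},
\[
\mu(V_t)=0 .
\]
So any mass at $s$ is paid for by the opposite mass at $t$, and the total mass $\mu(T)$ is carried by $[0,t)$. By \eqref{eq:variation},
\[
\|\mu\|\ge|\mu([0,t))|+|\mu(\{t\})|+|\mu(\{s\})|=|\mu(T)|+2|\mu(\{s\})| .
\]
The right-hand side dominates $|\mu(f)|$ for $f=1+2\cdot1_{\{s\}}$. Hence $|f|_{S_0}\le1$, while $\|f\|=3$.

\emph{A better choice of coordinates.} Cut the point $s$ off the cones: let $M_1$ consist of $1_{\{s\}}$ and of the functions $1_{[z,\omega_1]}$ with $z\in T_s$, $z<\omega_1$. Since $1_{V_z}=1_{[z,\omega_1]}+1_{\{s\}}$, the set $M_1$ is linearly dense by Lemma~\ref{lem:dense}. Now $\delta_s$ is nonzero on a single element of $M_1$ and $\delta_y$, $y<t$, on countably many. The points other than $t$ are dense, so $S(M_1)$ is $1$-norming and $p(C([0,\omega_1+1]))=1$.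

The example contains both halves of Theorem~\ref{thm:sharp}, and also the difficulty. The three-point measure extends to a measure with $2n+1$ points that crosses $n$ levels $\omega_1k$; this is the upper bound. The lower estimate used nothing about $S_0$ except the identity $\mu(V_t)=0$, and it can be stacked $n$ times. But a lower bound for $p$ must defeat \emph{every} linearly dense set $M$, and on a chain a clever $M$ escapes. The main point of the paper, Lemma~\ref{lem:key}, is that in a tree with uncountable branching nothing escapes: whatever $M$ is, the identity $\mu(V_t)=0$ holds on $S(M)$ for \emph{some} node $t$, depending on $M$.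

\section{The upper bound $2n+1$}\label{sec:upper}

\begin{proposition}\label{prop:upper}
Let $n\ge0$ and let $T$ be a compact tree with $\operatorname{ht}(T)\le\omega_1(n+1)+1$. Then the canonical $\Sigma$-subspace $S_0$ is $(2n+1)$-norming.
\end{proposition}

Every $\eta<\omega_1\cdot\omega_0$ satisfies $\eta\le\omega_1(n+1)+1$ for some $n$, so the proposition reproves the theorem of \cite{Somaglia} quoted in Section~\ref{sec:intro}.

\begin{proof}
We first record two kinds of elements of $S_0$.
\begin{itemize}
\item[(a)] If $\operatorname{ht}(y)<\omega_1$, then $\delta_y\in S_0$, since $\delta_y(V_z)\ne0$ only for the countably many $z\le y$.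
\item[(b)] If $t<y$, $\operatorname{ht}(t)=\omega_1j$ and $\operatorname{ht}(y)<\omega_1(j+1)$, then $\delta_y-\delta_t\in S_0$. Indeed, $(\delta_y-\delta_t)(V_z)\ne0$ if and only if $z\le y$ and $z\not\le t$, that is, $t<z\le y$, and there are countably many such $z$ by (O2).
\end{itemize}

Let $f\in C(T)$ and choose $x$ with $|f(x)|=\|f\|$. The hypothesis on $\operatorname{ht}(T)$ means that $\operatorname{ht}(x)\le\omega_1(n+1)$. If $\operatorname{ht}(x)=\omega_1l$ with $1\le l\le n+1$, then by (O3) and Lemma~\ref{lem:below}(ii) we may replace $x$ by a predecessor at which $f$ has the same value and whose height lies strictly between $\omega_1(l-1)$ and $\omega_1l$. So we may assume that either $\operatorname{ht}(x)<\omega_1$, or $\omega_1k<\operatorname{ht}(x)<\omega_1(k+1)$ for some $k$ with $1\le k\le n$. In the first case $\delta_x\in S_0$ by (a), and $\|f\|\le|f|_{S_0}$.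

In the second case $x$ has uncountably many predecessors in $T_s$, so $\delta_x\notin S_0$, and we correct it at each of the levels $\omega_1j$ that the branch to $x$ crosses. For $1\le j\le k$ let $t_j<x$ be the predecessor of height $\omega_1j$. By (O3) and Lemma~\ref{lem:below}(ii) choose $y_j<t_j$ with $f(y_j)=f(t_j)$; since all nodes close enough below $t_j$ have this property, we may also require $y_j>t_{j-1}$ for $j\ge2$. The measure
\[
\mu=\delta_x+\sum_{j=1}^k(\delta_{y_j}-\delta_{t_j})
=\delta_{y_1}+\sum_{j=1}^{k-1}(\delta_{y_{j+1}}-\delta_{t_j})+(\delta_x-\delta_{t_k})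
\]
is written here in two ways (Figure~\ref{fig:measure}). The first grouping shows $\mu(f)=f(x)$. In the second, $\delta_{y_1}\in S_0$ by (a), and every bracket is in $S_0$ by (b), because $t_j<y_{j+1}$, $\operatorname{ht}(y_{j+1})<\omega_1(j+1)$, and $t_k<x$, $\operatorname{ht}(x)<\omega_1(k+1)$. So $\mu\in S_0$. Finally $\|\mu\|\le2k+1\le2n+1$, and therefore $\|f\|=|\mu(f)|\le(2n+1)|f|_{S_0}$.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.8cm,y=1cm]
\draw (-0.6,0) -- (4,0);
\fill (0,0) circle (2pt) node[above=3pt] {$+1$} node[below=3pt] {$y_1$};
\fill (1,0) circle (2pt) node[above=3pt] {$-1$} node[below=3pt] {$t_1$};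
\fill (2,0) circle (2pt) node[above=3pt] {$+1$} node[below=3pt] {$y_2$};
\fill (3,0) circle (2pt) node[above=3pt] {$-1$} node[below=3pt] {$t_2$};
\fill (4,0) circle (2pt) node[above=3pt] {$+1$} node[below=3pt] {$x$};
\draw (0,0.7) to[bend left] (1,0.7);
\draw (2,0.7) to[bend left] (3,0.7);
\draw[dashed] (1,-0.7) to[bend right] (2,-0.7);
\draw[dashed] (3,-0.7) to[bend right] (4,-0.7);
\end{tikzpicture}
\caption{A measure with five point masses $\pm1$ on the branch leading to a node $x$ of height between $\omega_12$ and $\omega_13$; height increases to the right, and $t_j$ has height $\omega_1j$. Solid arcs join nodes at which the given function $f$ has equal values, so the integral of $f$ is $f(x)$. Dashed arcs join nodes with only countably many nodes between them, so the measure vanishes on all but countably many clopen cones.}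
\label{fig:measure}
\end{figure}

\section{Wide trees and the lower bound $2n+1$}\label{sec:lower}

Let $M$ be an arbitrary linearly dense subset of $C(T)$. We want a node $t$ with $\mu(V_t)=0$ for all $\mu\in S(M)$. In Section~\ref{sec:example} this came from $\omega_1$ clopen cones decreasing to $V_t$ whose indicator functions were distinct elements of $M_0$. For general $M$ these functions need not be in $M$, but each lies in the closed span of a countable subset of $M$. If we can choose the branch so that these countable subsets are pairwise disjoint, then a countably supported $\mu$ meets only countably many of them, and the argument goes through. We build the branch step by step. At each step a countable set $N\subset M$ has been used up, and we need an immediate successor $z$ of the current node such that $1_{V_z}$ can be approximated without $N$. The next lemma says that only countably many successors fail.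

\begin{lemma}\label{lem:avoid}
Let $T$ be a compact tree, $M\subset C(T)$ linearly dense, $N\subset M$ countable and $x\in T$. Then $1_{V_z}\in\overline{\operatorname{span}}(M\setminus N)$ for all but countably many $z\in\operatorname{ims}(x)$.
\end{lemma}

\begin{proof}
Let $X=C(T)$, $Z=\overline{\operatorname{span}}(M\setminus N)$, and let $Q:X\to X/Z$ be the quotient map. If $Z=X$ there is nothing to prove. Otherwise, $Q(M)$ is linearly dense in $X/Z$ and is contained in the countable set $Q(N)\cup\{0\}$, so $X/Z$ is separable. Let $(e_i)_{i<\omega}$ be dense in $X/Z$ and, by the Hahn--Banach theorem, let $\psi_i\in(X/Z)^*$ have norm one and satisfy $\psi_i(e_i)=\|e_i\|$. These functionals separate points: if $\psi_i(e)=0$ for all $i$, then $\|e_i\|=\psi_i(e_i-e)\le\|e_i-e\|$, so $\|e\|\le2\|e_i-e\|$ for all $i$, and $e=0$.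

Put $\nu_i=\psi_i\circ Q\in C(T)^*$. A function $g\in X$ lies in $Z$ if and only if $\nu_i(g)=0$ for all $i$. The cones $V_z$, $z\in\operatorname{ims}(x)$, are pairwise disjoint, so by \eqref{eq:variation} at most $m\|\nu_i\|$ of them satisfy $|\nu_i(V_z)|\ge1/m$. Hence $\nu_i(V_z)\ne0$ for only countably many $z$. Outside the countable union over $i$ of these exceptional sets, $1_{V_z}\in Z$.
\end{proof}

\begin{lemma}\label{lem:key}
Let $T$ be a chain complete tree with finitely many minimal elements, and let $w\in T$ be such that every $x\ge w$ with $\operatorname{ht}(x)<\operatorname{ht}(w)+\omega_1$ has uncountably many immediate successors. Let $S$ be any $\Sigma$-subspace of $C(T)^*$. Then there is $t>w$ with $\operatorname{ht}(t)=\operatorname{ht}(w)+\omega_1$ such that $V_t$ is closed and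
\[
\mu(V_t)=0\qquad\text{for all }\mu\in S .
\]
\end{lemma}

\begin{proof}
The tree $T$ is compact by Lemma~\ref{lem:compact}. Let $S=S(M)$ with $M$ linearly dense. By recursion we construct a strictly increasing family of nodes $x_\alpha$, $\alpha\le\omega_1$, and pairwise disjoint countable sets $M_\alpha\subset M$, $\alpha<\omega_1$, such that
\[
\operatorname{ht}(x_\alpha)=\operatorname{ht}(w)+\alpha,\qquad x_{\alpha+1}\in\operatorname{ims}(x_\alpha),\qquad 1_{V_{x_{\alpha+1}}}\in\overline{\operatorname{span}}\,M_\alpha .
\]
Put $x_0=w$.

\emph{Successor step.} Let $\alpha<\omega_1$ and let $x_\alpha$ and $M_\beta$, $\beta<\alpha$, be given. The set $N=\bigcup_{\beta<\alpha}M_\beta$ is countable, and $\operatorname{ims}(x_\alpha)$ is uncountable because $x_\alpha\ge w$ and $\operatorname{ht}(x_\alpha)<\operatorname{ht}(w)+\omega_1$. By Lemma~\ref{lem:avoid} there is $x_{\alpha+1}\in\operatorname{ims}(x_\alpha)$ with $1_{V_{x_{\alpha+1}}}\in\overline{\operatorname{span}}(M\setminus N)$. This function is the limit of a sequence of finite linear combinations of elements of $M\setminus N$; let $M_\alpha$ be the countable set of elements that occur in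 them.

\emph{Limit step.} For a limit ordinal $\lambda\le\omega_1$ let $x_\lambda=\sup_{\alpha<\lambda}x_\alpha$, which exists by chain completeness. We compute its height. If $y<x_\lambda$, then $y$ is not an upper bound of $\{x_\alpha:\alpha<\lambda\}$, since $x_\lambda$ is the least one; and $y$ is comparable with each $x_\alpha$, both being below $x_\lambda$. So $y<x_\alpha$ for some $\alpha<\lambda$. Thus $\{y:y<x_\lambda\}$ is the increasing union of its initial segments $\{y:y<x_\alpha\}$, $\alpha<\lambda$, and its order type is $\sup_{\alpha<\lambda}(\operatorname{ht}(w)+\alpha)=\operatorname{ht}(w)+\lambda$.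

Let $t=x_{\omega_1}$. A node lies above $t$ if and only if it lies above all $x_{\alpha+1}$, so $V_t=\bigcap_{\alpha<\omega_1}V_{x_{\alpha+1}}$ is a decreasing intersection of clopen sets. Let $\mu\in S$. The set $\{m\in M:\mu(m)\ne0\}$ is countable and the sets $M_\alpha$ are pairwise disjoint, so $\mu$ vanishes on $M_\alpha$ for all but countably many $\alpha$. For these $\alpha$ it vanishes on $\overline{\operatorname{span}}\,M_\alpha$, so $\mu(V_{x_{\alpha+1}})=0$. Lemma~\ref{lem:regular} gives $\mu(V_t)=0$.
\end{proof}

Uncountable branching is used once, to find a successor outside the countable exceptional set of Lemma~\ref{lem:avoid}. The lemma fails without it: in $[0,\omega_1+1]$ with $w=0$ the only candidate is $t=\omega_1$, and $\delta_{\omega_1+1}\in S(M_1)$ gives $V_t$ mass one.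

The identity $\mu(V_t)=0$ alone costs nothing. The tree of all sequences in $\omega_1$ with domain at most $\omega_1$ satisfies the hypotheses of Lemma~\ref{lem:key} at its root, and yet it has height $\omega_1+1$, so $p=1$ by Proposition~\ref{prop:upper}. To exploit the identity we need a clopen cone $V_s$ inside $V_t$, that is, an immediate successor $s$ of $t$: then the mass of $V_s$ must be canceled on $V_t\setminus V_s$ and counts twice in $\|\mu\|$. Since the lemma can be started at any node, we may restart it at $s$ and repeat.

\begin{proposition}\label{prop:lower}
Let $n\ge1$, let $T$ be a chain complete tree with finitely many minimal elements, and let $w\in T$ be such that every $x\ge w$ with $\operatorname{ht}(x)<\operatorname{ht}(w)+\omega_1n$ has uncountably many immediate successors and every $x\ge w$ with $\operatorname{ht}(x)=\operatorname{ht}(w)+\omega_1n$ has at least one. Then for every $\Sigma$-subspace $S$ of $C(T)^*$ there is $f\in C(T)$ with $\|f\|=2n+1$ and $|f|_S\le1$. Hence $p(C(T))\ge2n+1$.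
\end{proposition}

\begin{proof}
Put $s_0=w$. We choose nodes $s_0<t_1<s_1<\dots<t_n<s_n$ with
\[
\operatorname{ht}(t_k)=\operatorname{ht}(w)+\omega_1k,\qquad s_k\in\operatorname{ims}(t_k),\qquad\mu(V_{t_k})=0\ \text{ for all }\mu\in S,
\]
and with $V_{t_k}$ closed $(1\le k\le n)$. Let $0\le k<n$ and let $s_k$ be given. Then $\operatorname{ht}(s_k)+\omega_1=\operatorname{ht}(w)+\omega_1(k+1)$; for $k=0$ this is trivial, and for $k\ge1$ it follows from $\operatorname{ht}(s_k)=\operatorname{ht}(w)+\omega_1k+1$ and (O1). This ordinal is at most $\operatorname{ht}(w)+\omega_1n$, so Lemma~\ref{lem:key} applies to $s_k$ and yields $t_{k+1}$. Since $\operatorname{ht}(t_{k+1})\le\operatorname{ht}(w)+\omega_1n$, the node $t_{k+1}$ has an immediate successor $s_{k+1}$; the last hypothesis is used here, for $k+1=n$.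

Let $\mu\in S$ and put $V_{t_{n+1}}=\emptyset$. The closed sets
\[
T\supset V_{t_1}\supset V_{s_1}\supset V_{t_2}\supset\dots\supset V_{t_n}\supset V_{s_n}\supset V_{t_{n+1}}
\]
are nested, so their $2n+1$ consecutive differences are pairwise disjoint Borel sets. As $\mu(V_{t_k})=0$ for $1\le k\le n+1$, their measures are
\[
\mu(T\setminus V_{t_1})=\mu(T),\qquad\mu(V_{t_k}\setminus V_{s_k})=-\mu(V_{s_k}),\qquad\mu(V_{s_k}\setminus V_{t_{k+1}})=\mu(V_{s_k})
\]
for $1\le k\le n$. By \eqref{eq:variation},
\[
\|\mu\|\ge|\mu(T)|+2\sum_{k=1}^n|\mu(V_{s_k})| .
\]
This inequality dictates the choice of the function: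
\[
f=1+2\sum_{k=1}^n1_{V_{s_k}} .
\]
It is continuous because $s_k\in T_s$, and $\|f\|=f(s_n)=2n+1$. For $\mu\in S$ we have $\mu(f)=\mu(T)+2\sum_k\mu(V_{s_k})$, so $|\mu(f)|\le\|\mu\|$ and $|f|_S\le1$. If $S$ is $\lambda$-norming, then $2n+1=\|f\|\le\lambda|f|_S\le\lambda$.
\end{proof}

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The predecessors of $x\in\mathbb T$ are its restrictions to the ordinals $\xi<\operatorname{dom}x$, all of which lie in $\mathbb T$. So $\mathbb T$ is a tree with root $\emptyset$, and $\operatorname{ht}(x)=\operatorname{dom}x$. The nodes above $\langle n\rangle$ attain exactly the heights in $[1,\omega_1n+1]$, hence $\operatorname{ht}(\mathbb T)=\sup_n(\omega_1n+2)=\omega_1\cdot\omega_0$.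

Let $C$ be a nonempty chain. If $C=\{\emptyset\}$, its supremum is $\emptyset$. Otherwise all nonempty sequences in $C$ have the same first entry $n$, and their union is a sequence with first entry $n$, further entries in $\omega_1$ and domain at most $\omega_1n+1$. It lies in $\mathbb T$, and every upper bound of $C$ extends it. So $\mathbb T$ is chain complete, and it is a compact tree by Lemma~\ref{lem:compact}.

Fix $n\ge1$ and let $w=\langle n\rangle$. Then $\operatorname{ht}(w)+\omega_1n=1+\omega_1n=\omega_1n$ by (O1). A node $x\ge w$ with $\operatorname{dom}x\le\omega_1n$ can be extended by one more entry, chosen freely in $\omega_1$, so it has uncountably many immediate successors. Proposition~\ref{prop:lower} gives $p(C(\mathbb T))\ge2n+1$. Since $n$ is arbitrary, $p(C(\mathbb T))=\infty$, and $C(\mathbb T)$ is not Plichko.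
\end{proof}

For Theorem~\ref{thm:sharp} we need extremal trees of each prescribed height. We take a wide tree, which gives the lower bound, and attach a narrow tree that adjusts the height.

\emph{The wide trees.} For $n\ge1$ let $F_n$ be the set of all sequences with values in $\omega_1$ and domain at most $\omega_1n+1$, ordered by extension. As for $\mathbb T$, the height of a node is its domain and the union of a chain is its supremum. So $F_n$ is a rooted chain complete tree of height $\omega_1n+2$, and every node of height at most $\omega_1n$ has uncountably many immediate successors.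

\emph{The narrow trees.} For $\eta\ge2$ let
\[
D_\eta=\{\emptyset\}\cup\{(\zeta,\xi):1\le\xi\le\zeta<\eta\},
\]
with least element $\emptyset$ and with $(\zeta,\xi)\le(\zeta',\xi')$ if and only if $\zeta=\zeta'$ and $\xi\le\xi'$. This is the union of the intervals $[0,\zeta]$, $1\le\zeta<\eta$, with their least points identified. The predecessors of $(\zeta,\xi)$ are $\emptyset$ and the $(\zeta,\xi')$ with $1\le\xi'<\xi$, so $\operatorname{ht}(\zeta,\xi)=\xi$ and $\operatorname{ht}(D_\eta)=\sup_{1\le\zeta<\eta}(\zeta+1)=\eta$. A chain other than $\{\emptyset\}$ lies in one interval $[0,\zeta]$, as do its upper bounds, and the supremum of its second coordinates is at most $\zeta$. So $D_\eta$ is chain complete, hence a compact tree of height $\eta$.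

\emph{Gluing.} For rooted trees $T'$ and $T''$ let $T'\vee T''$ be their disjoint union with the roots identified. Nodes keep their heights, so $\operatorname{ht}(T'\vee T'')=\max(\operatorname{ht}(T'),\operatorname{ht}(T''))$. A chain that contains a node other than the root lies, with all its upper bounds, in one of the two trees; so $T'\vee T''$ is chain complete if $T'$ and $T''$ are, and then it is a compact tree by Lemma~\ref{lem:compact}. The cone above a node of $T'$ other than the root is the same in $T'\vee T''$ as in $T'$.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]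
\emph{The case $\eta\le\omega_1+1$.} Compact trees of height $\eta$ exist: a single point for $\eta=1$ and $D_\eta$ for $\eta\ge2$. For each such tree $T$, Proposition~\ref{prop:upper} with $n=0$ gives a $1$-norming $\Sigma$-subspace, and $p\ge1$ always. So $p(C(T))=1$ for all these trees, and $P(\eta)=1$.

\emph{The case $\omega_1n+2\le\eta\le\omega_1(n+1)+1$, $n\ge1$.} By Proposition~\ref{prop:upper} the dual of $C(T)$ contains a $(2n+1)$-norming $\Sigma$-subspace for every compact tree $T$ of height $\eta$, so $P(\eta)\le2n+1$. Let $T=F_n\vee D_\eta$, a compact tree of height $\max(\omega_1n+2,\eta)=\eta$. We start not at the root, above which the narrow part lies, but at $w=\langle0\rangle\in F_n$. Then $V_w\subset F_n$, $\operatorname{ht}(w)+\omega_1n=\omega_1n$, and every $x\ge w$ of height at most $\omega_1n$ has uncountably many immediate successors. Proposition~\ref{prop:lower} gives $p(C(T))\ge2n+1$. Hence $p(C(T))=P(\eta)=2n+1$.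

\emph{The case $\eta\ge\omega_1\cdot\omega_0$.} Let $T=\mathbb T\vee D_\eta$, a compact tree of height $\eta$. The cones above the nodes $\langle n\rangle$ are those of $\mathbb T$, so Proposition~\ref{prop:lower} applies to $w=\langle n\rangle$ for every $n\ge1$, exactly as in the proof of Theorem~\ref{thm:main}. Hence $p(C(T))=\infty=P(\eta)$.

The three cases cover all $\eta\ge1$. If $\eta<\omega_1\cdot\omega_0$, then $P(\eta)<\infty$, so $C(T)$ is Plichko for every compact tree of height $\eta$; if $\eta\ge\omega_1\cdot\omega_0$, the tree $\mathbb T\vee D_\eta$ is a counterexample.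
\end{proof}

\section{A Plichko tree of height $\omega_1\cdot\omega_0$}\label{sec:narrow}

On a union of chains the change of coordinates from Section~\ref{sec:example} can be made at every level $\omega_1j$: each cone is cut just above the first such level that it meets.

\begin{proof}[Proof of Proposition~\ref{prop:narrow}]
Let $T=D_\eta$ with $\eta=\omega_1\cdot\omega_0$, a compact tree of height $\omega_1\cdot\omega_0$. Here $T_s$ consists of the root and of the nodes $(\zeta,\xi)$ with $\xi$ a successor ordinal. For such a node let $j\ge0$ be the integer with $\omega_1j<\xi<\omega_1(j+1)$ and put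
\[
A(\zeta,\xi)=\{(\zeta,\xi'):\ \xi\le\xi'\le\min(\zeta,\omega_1(j+1))\}.
\]
If $\zeta\le\omega_1(j+1)$, then $A(\zeta,\xi)=V_{(\zeta,\xi)}$. Otherwise $V_{(\zeta,\xi)}$ is the disjoint union of $A(\zeta,\xi)$ and the clopen cone $V_{(\zeta,\omega_1(j+1)+1)}$. In both cases $A(\zeta,\xi)$ is clopen. Let $M$ consist of $1_T$ and of all functions $1_{A(\zeta,\xi)}$.

\emph{$M$ is linearly dense.} In the second case above we decompose the remaining cone in the same way, with $j+1$ in place of $j$, and continue. Since $\zeta<\omega_1\cdot\omega_0$, we have $\zeta\le\omega_1(i+1)$ for some integer $i$, and the process stops. So each $1_{V_{(\zeta,\xi)}}$ with $\xi$ a successor is a finite sum of elements of $M$. Also $1_{V_\emptyset}=1_T\in M$. Thus $\operatorname{span}M\supset M_0$, and Lemma~\ref{lem:dense} applies.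

\emph{$S(M)$ is $1$-norming.} Let $G$ be the set of nodes whose height is not of the form $\omega_1j$ with $j\ge1$. We claim that $\delta_x\in S(M)$ for $x\in G$. The root lies in no set $A(\zeta,\xi)$, so $\delta_\emptyset$ is nonzero only on $1_T$. Let $x=(\zeta,\xi')\in G$, say $\omega_1i<\xi'<\omega_1(i+1)$. If $x\in A(\zeta'',\xi)$ with $\omega_1j<\xi<\omega_1(j+1)$, then $\zeta''=\zeta$ and $\omega_1j<\xi\le\xi'\le\omega_1(j+1)$. This forces $j=i$ and $\omega_1i<\xi\le\xi'$, which leaves countably many $\xi$ by (O2). The claim follows.

The set $G$ is dense. Indeed, let $t$ have height $\omega_1j$ with $j\ge1$. By Lemma~\ref{lem:below}(i) every neighborhood of $t$ contains all predecessors of $t$ from some node on, among them nodes of height strictly between $\omega_1(j-1)$ and $\omega_1j$, which lie in $G$. Therefore $\|f\|=\sup_{x\in G}|\delta_x(f)|\le|f|_{S(M)}$ for every $f\in C(T)$. So $S(M)$ is $1$-norming, and $C(T)$ is Plichko.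
\end{proof}

\begin{thebibliography}{9}

\bibitem{Somaglia}
Jacopo Somaglia, \emph{On compact trees with the coarse wedge topology}, arXiv:1803.11107 (2018).

\end{thebibliography}
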